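\title{Big Cohen--Macaulay modules with one vanishing Tor}

\begin{abstract}
Let $(R,\mathfrak m,k)$ be a Noetherian local ring and let $S$ be an $R$-module, not necessarily finitely generated, on which some system of parameters of $R$ is a regular sequence. We prove that if $\operatorname{Tor}^R_n(k,S)=0$ for a single $n\ge1$, then $R$ is Cohen--Macaulay and $\operatorname{Tor}^R_i(k,S)=0$ for all $i\ge1$. This answers a question of Schoutens in the affirmative. The proof combines a rigidity statement for Tor, read off from a minimal injective resolution of the Matlis dual of $S$, with a depth formula for arbitrary modules. We also show that the vanishing holds exactly when the $\mathfrak m$-adic completion of $S$ is faithfully flat over $R$.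
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $(R,\mathfrak m,k)$ is a Noetherian local ring of dimension $d$, and $\otimes$, $\operatorname{Hom}$, $\operatorname{Tor}$, $\operatorname{Ext}$ are taken over $R$ unless another ring is indicated. Modules are not assumed to be finitely generated. A \emph{system of parameters} is a sequence $\mathbf x=x_1,\dots,x_d$ in $\mathfrak m$ such that $\mathfrak m^t\subseteq(\mathbf x)$ for some $t$. The sequence $\mathbf x$ is \emph{regular} on a module $S$ if $x_i$ acts injectively on $S/(x_1,\dots,x_{i-1})S$ for $1\le i\le d$ and $S\ne\mathbf xS$. The ring $R$ is \emph{Cohen--Macaulay} if some system of parameters is regular on $R$. A \emph{big Cohen--Macaulay module} is a module on which some system of parameters of $R$ is regular, and a \emph{big Cohen--Macaulay algebra} is an $R$-algebra that is such a module.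

A ring that is not Cohen--Macaulay can have a big Cohen--Macaulay algebra (Example~\ref{ex:notor}), so regularity of $\mathbf x$ does not pass from $S$ to $R$ by itself. It does pass when $S$ is faithfully flat: the kernel of $x_i$ on $R/(x_1,\dots,x_{i-1})$ becomes zero after tensoring with $S$, so it is zero. Flatness is the vanishing of $\operatorname{Tor}_i(M,S)$ for all modules $M$ and all $i\ge1$. The following question of Schoutens, taken from \cite{AM}, asks whether a single one of these vanishings is enough.

\begin{quote}
\emph{Let $S$ be a big Cohen--Macaulay algebra over $R$. If $\operatorname{Tor}_n(k,S)=0$ for some $n\ge1$, must $R$ be Cohen--Macaulay?}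
\end{quote}

The case of a finitely generated $S$ suggests the answer yes. Let $F$ be a minimal free resolution of $S$. Its differentials have entries in $\mathfrak m$, so $\operatorname{Tor}_i(k,S)=k\otimes F_i$. If $\operatorname{Tor}_n(k,S)=0$, then $F_n=0$, the resolution stops, and $S$ has finite projective dimension. The Auslander--Buchsbaum formula gives
\[
0\le\operatorname{pd}S=\operatorname{depth}R-\operatorname{depth}S=\operatorname{depth}R-d\le0 .
\]
Hence $R$ is Cohen--Macaulay and $S$ is free.

Both steps use finite generation. A nonzero module with $S=\mathfrak mS$ has no free resolution with differentials in $\mathfrak m$, because then $k\otimes F_0=k\otimes S=0$; and for general modules the vanishing of one $\operatorname{Tor}_n(k,S)$ does not force the vanishing of the later ones (Example~\ref{ex:E}). Also, $\operatorname{Tor}_i(k,T)=0$ for all $i$ whenever some $a\in\mathfrak m$ acts bijectively on $T$, since $a$ acts on $\operatorname{Tor}_i(k,T)$ both as zero and bijectively. Such modules are invisible to the hypothesis, and $S$ need not be flat (Example~\ref{ex:notflat}). The answer is nevertheless yes,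 and the algebra structure is not needed.

\begin{theorem}\label{thm:main}
Suppose that some system of parameters $\mathbf x$ of $R$ is a regular sequence on the $R$-module $S$. If $\operatorname{Tor}_n(k,S)=0$ for some $n\ge1$, then $R$ is Cohen--Macaulay and $\operatorname{Tor}_i(k,S)=0$ for all $i\ge1$.
\end{theorem}

\begin{corollary}\label{cor:iff}
The ring $R$ is Cohen--Macaulay if and only if it has a big Cohen--Macaulay algebra $S$ with $\operatorname{Tor}_n(k,S)=0$ for some $n\ge1$.
\end{corollary}

One direction is Theorem~\ref{thm:main}; for the other take $S=R$. In particular every Cohen--Macaulay ring occurs, and nothing stronger, such as the Gorenstein property, can be concluded about $R$.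

Theorem~\ref{thm:main} is a special case of a statement about arbitrary modules that plays the role of the Auslander--Buchsbaum formula. Let $H_i(\mathbf x;S)$ denote Koszul homology (Section~\ref{sec:facts}). If $H_i(\mathbf x;S)\neq0$ for some $i$, we put $c=\max\{i:H_i(\mathbf x;S)\ne0\}$ and define the \emph{depth of $S$ in the Koszul sense} by $\operatorname{depth}S=d-c$. For finitely generated $S$ this is the usual depth, by \eqref{eq:sens} below.

\begin{theorem}\label{thm:general}
Let $\mathbf x$ be a system of parameters of $R$ and $S$ an $R$-module with $H_i(\mathbf x;S)\ne0$ for some $i$. Put $c=\max\{i:H_i(\mathbf x;S)\ne0\}$. If $\operatorname{Tor}_n(k,S)=0$ for some $n\ge c$, then $\operatorname{Tor}_i(k,S)=0$ for all $i\ge n$, and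
\[
\max\{i:\operatorname{Tor}_i(k,S)\ne0\}=c-(d-\operatorname{depth}R)=\operatorname{depth}R-\operatorname{depth}S .
\]
The bound $n\ge c$ cannot be improved.
\end{theorem}

The last result replaces the conclusion that $S$ is free. Let $\widehat S=\varprojlim_tS/\mathfrak m^tS$. A ring map $R\to S$ is \emph{pure} if $M\to M\otimes S$ is injective for every $R$-module $M$.

\begin{theorem}\label{thm:flat}
Suppose that some system of parameters of $R$ is a regular sequence on the $R$-module $S$. The following are equivalent:
\begin{enumerate}
\item[(1)] $\operatorname{Tor}_n(k,S)=0$ for some $n\ge1$;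
\item[(2)] $\operatorname{Tor}_n(k,S)=0$ for all $n\ge1$;
\item[(3)] $\widehat S$ is faithfully flat over $R$.
\end{enumerate}
If they hold and $S$ is a commutative $R$-algebra, then $R\to S$ is pure; in particular, the preimage of $IS$ in $R$ is $I$ for every ideal $I$ of $R$. In general $S$ itself need not be flat.
\end{theorem}

The proof of Theorem~\ref{thm:general} follows the two steps of the finitely generated case. Every module has a minimal \emph{injective} resolution, and Matlis duality turns $\operatorname{Tor}_i(k,S)$ into an Ext module of the dual of $S$; this yields rigidity (Section~\ref{sec:rigid}). Once the Tor modules vanish in high degrees, the top degree of $H_\bullet(\mathbf x;S)$ is the sum of the top degrees of $\operatorname{Tor}_\bullet(k,S)$ and of $H_\bullet(\mathbf x;R)$ (Section~\ref{sec:top}). For a big Cohen--Macaulay module this sum of two nonnegative integers is zero. Section~\ref{sec:low} carries out both steps by hand in dimensions zero and one.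

\section{Standard facts}\label{sec:facts}

\subsection*{Parameters and depth}
For a system of parameters $\mathbf x$ and any module $S$,
\begin{equation}\label{eq:nak}
S\ne\mathbf xS\ \Longrightarrow\ \operatorname{Tor}_0(k,S)=S/\mathfrak mS\ne0,
\end{equation}
because $S=\mathfrak mS$ gives $S=\mathfrak m^tS\subseteq\mathbf xS$ for large $t$. A finitely generated module killed by $(\mathbf x)$ is killed by a power of $\mathfrak m$, so it has finite length. The depth of a nonzero finitely generated module $M$ is the maximal length of a regular sequence on $M$ in $\mathfrak m$; it equals $\min\{i:\operatorname{Ext}^i(k,M)\ne0\}$ and is at most $d$. The ring $R$ is Cohen--Macaulay if and only if $\operatorname{depth}R=d$.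

\subsection*{Koszul complexes}
For $\mathbf y=y_1,\dots,y_r$ in $R$, the Koszul complex $K(\mathbf y)$ is the tensor product of the complexes $0\to R\xrightarrow{y_j}R\to0$, each placed in degrees $1$ and $0$. It consists of finite free modules in degrees $0,\dots,r$ and does not depend, up to isomorphism, on the order of the $y_j$. Put $H_i(\mathbf y;S)=H_i(K(\mathbf y)\otimes S)$ and $H^i(\mathbf y;S)=H^i(\operatorname{Hom}(K(\mathbf y),S))$. These modules are killed by $(\mathbf y)$, we have $H_0(\mathbf y;S)=S/\mathbf yS$, and $H^i(\mathbf y;S)\cong H_{r-i}(\mathbf y;S)$. For a system of parameters $\mathbf x$ and a nonzero finitely generated module $M$, \emph{depth sensitivity} states that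
\begin{equation}\label{eq:sens}
\max\{i:H_i(\mathbf x;M)\ne0\}=d-\operatorname{depth}M .
\end{equation}
Let $a\in R$ and $X=K(\mathbf y)\otimes S$. The complex $K(a,\mathbf y)\otimes S$ is the mapping cone of multiplication by $a$ on $X$, so there are exact sequences
\[
0\to H_i(X)/aH_i(X)\to H_i(a,\mathbf y;S)\to(0:_{H_{i-1}(X)}a)\to0 .
\]
For an integer $c\ge0$ they give the criterion
\begin{equation}\label{eq:crit}
\begin{gathered}
H_i(a,\mathbf y;S)=0\text{ for all }i>c\iff{}\\
a\text{ is surjective on }H_i(X)\text{ for }i>c\text{ and injective on }H_i(X)\text{ for }i\ge c .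
\end{gathered}
\end{equation}
If $\mathbf x$ is regular on $S$, then $H_i(\mathbf x;S)=0$ for all $i>0$: by induction on $j$, the complex $K(x_1,\dots,x_{j-1})\otimes S$ has homology only in degree $0$, where it is $S/(x_1,\dots,x_{j-1})S$, and \eqref{eq:crit} applies with $c=0$ and $a=x_j$.

\subsection*{Matlis duality}
Let $E$ be the injective hull of $k$ and put $M^\vee=\operatorname{Hom}(M,E)$. The functor $(-)^\vee$ is exact. It detects vanishing: if $0\ne u\in M$, the nonzero map $Ru\to k\to E$ extends to $M$, so $M^\vee\ne0$. For a complex $P$ of modules, adjunction gives $\operatorname{Hom}(P,S^\vee)=(P\otimes S)^\vee$, and exactness gives $H^i(\operatorname{Hom}(P,S^\vee))\cong H_i(P\otimes S)^\vee$. Taking for $P$ a free resolution of $k$ or a Koszul complex, we obtain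
\begin{equation}\label{eq:dual}
\operatorname{Ext}^i(k,S^\vee)\cong\operatorname{Tor}_i(k,S)^\vee,\qquad H^i(\mathbf y;S^\vee)\cong H_i(\mathbf y;S)^\vee .
\end{equation}

\subsection*{Injective modules and local cohomology}
A submodule is \emph{essential} if it meets every nonzero submodule nontrivially. Every module $D$ has a \emph{minimal} injective resolution $D\to J^\bullet$, one in which $Z^i=\ker(J^i\to J^{i+1})$ is essential in $J^i$ for all $i$. Since $R$ is Noetherian, every injective module is a direct sum of injective hulls $E(R/\mathfrak p)$ with $\mathfrak p$ prime, and every such sum is injective; each element of $E(R/\mathfrak p)$ is killed by a power of $\mathfrak p$, and each element of $R\setminus\mathfrak p$ acts bijectively on $E(R/\mathfrak p)$. Let $\Gamma_{\mathfrak m}(M)$ be the submodule of elements killed by a power of $\mathfrak m$. For injective $J$, the module $\Gamma_{\mathfrak m}(J)$ is the sum of the summands with $\mathfrak p=\mathfrak m$, so it is injective. Local cohomology is $H^i_{\mathfrak m}(D)=H^i(\Gamma_{\mathfrak m}(J^\bullet))$. For a system of parameters $\mathbf x$, with $\mathbf x^t=x_1^t,\dots,x_d^t$,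 and any module $D$,
\begin{equation}\label{eq:lc}
H^i_{\mathfrak m}(D)\cong\varinjlim_tH^i(\mathbf x^t;D).
\end{equation}

\section{Socles and modules of finite length}\label{sec:two}

By \eqref{eq:dual}, $\operatorname{Tor}_n(k,S)=0$ if and only if $\operatorname{Ext}^n(k,D)=0$, where $D=S^\vee$. This vanishing says that $E$ does not occur in the $n$th term of the minimal injective resolution $J^\bullet$ of $D$. It does not say that $J^n=0$, since hulls $E(R/\mathfrak p)$ with $\mathfrak p\neq\mathfrak m$ may occur, so the resolution need not stop. We therefore discard these summands by applying $\Gamma_{\mathfrak m}$. The resulting complex does have a zero term, but it may fail to be exact, and local cohomology measures the failure.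

\begin{lemma}\label{lem:socle}
Let $D\to J^\bullet$ be a minimal injective resolution and $I^\bullet=\Gamma_{\mathfrak m}(J^\bullet)$.
\begin{enumerate}
\item[(a)] The complex $\operatorname{Hom}(k,I^\bullet)$ equals $\operatorname{Hom}(k,J^\bullet)$ and has zero differentials. Hence $\operatorname{Hom}(k,I^i)\cong\operatorname{Ext}^i(k,D)$.
\item[(b)] Let $c\ge0$ be such that $H^i_{\mathfrak m}(D)=0$ for all $i>c$. If $\operatorname{Ext}^n(k,D)=0$ for some $n\ge c$, then $\operatorname{Ext}^i(k,D)=0$ for all $i\ge n$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The image $V$ of a nonzero map $k\to J^i$ is killed by $\mathfrak m$, so it lies in $I^i$. It is simple and meets the essential submodule $Z^i$, so it lies in $Z^i$, and the differential kills it.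

(b) A nonzero $\mathfrak m$-torsion module contains a copy of $k$: if $u\ne0$ and $j$ is largest with $\mathfrak m^ju\ne0$, then $\mathfrak m$ kills $\mathfrak m^ju$. By (a), $\operatorname{Hom}(k,I^n)=0$, and therefore $I^n=0$. Consequently the cohomology of
\[
0\to I^{n+1}\to I^{n+2}\to\cdots
\]
in each degree $i\ge n+1$ is $H^i(I^\bullet)=H^i_{\mathfrak m}(D)$, which is zero because $i>n\ge c$. So this is an exact complex of injective modules. It is split exact: let $B^i=\ker(I^i\to I^{i+1})$ for $i\ge n+1$; then $B^{n+1}=0$, and if $B^i$ is injective, the sequence $0\to B^i\to I^i\to B^{i+1}\to0$ splits and $B^{i+1}$ is injective. Hence the complex stays exact after applying $\operatorname{Hom}(k,-)$. By (a) the new complex has zero differentials, so all its terms $\operatorname{Ext}^i(k,D)$, $i>n$, are zero.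
\end{proof}

The second lemma transports information from $k$ to modules of finite length, which is what the modules $H_q(\mathbf x;R)$ are. The point is that nonvanishing is also transported, in the top degree.

\begin{lemma}\label{lem:length}
Let $S$ be a module and $s\ge-1$ an integer with $\operatorname{Tor}_p(k,S)=0$ for all $p>s$. Then $\operatorname{Tor}_p(M,S)=0$ for all $p>s$ and all $M$ of finite length. If $s\ge0$ and $\operatorname{Tor}_s(k,S)\ne0$, then $\operatorname{Tor}_s(M,S)\ne0$ for all nonzero $M$ of finite length.
\end{lemma}

\begin{proof}
For $M\ne0$ choose an embedding $k\to M$ and consider the exact sequence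
\[
\operatorname{Tor}_{p+1}(M/k,S)\to\operatorname{Tor}_p(k,S)\to\operatorname{Tor}_p(M,S)\to\operatorname{Tor}_p(M/k,S).
\]
For $p>s$ the second term is zero, and the fourth is zero by induction on the length of $M$; so the third is zero. For $p=s$ the first term is zero, so $\operatorname{Tor}_s(k,S)$ embeds in $\operatorname{Tor}_s(M,S)$.
\end{proof}

\section{Dimensions zero and one}\label{sec:low}

We prove Theorem~\ref{thm:main} directly for $d\le1$. Let $D=S^\vee$. In both cases the first step is to show that $H^i_{\mathfrak m}(D)=0$ for $i>0$. Lemma~\ref{lem:socle}(b) with $c=0$ and \eqref{eq:dual} then give $\operatorname{Tor}_i(k,S)=0$ for $i\ge n$, and by \eqref{eq:nak} there is a largest $s\geq0$ with $\operatorname{Tor}_s(k,S)\ne0$.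

\subsection*{Dimension zero}
Here $\mathfrak m$ is nilpotent, $R$ is Cohen--Macaulay, and the hypothesis on $\mathbf x$ says only that $S\ne0$. The functor $\Gamma_{\mathfrak m}$ is the identity, so $H^i_{\mathfrak m}(D)=0$ for $i>0$. Since $R$ has finite length, Lemma~\ref{lem:length} gives $\operatorname{Tor}_s(R,S)\ne0$, and so $s=0$.

\subsection*{Dimension one}
Let $x$ be a parameter that acts injectively on $S$, with $S\ne xS$.

\emph{Local cohomology of $D$.} The only prime that contains $x$ is $\mathfrak m$. So $x$ acts bijectively on $E(R/\mathfrak p)$ for $\mathfrak p\ne\mathfrak m$, while $E_x=0$. This gives an exact sequence of complexes $0\to I^\bullet\to J^\bullet\to J^\bullet_x\to0$, in the notation of Lemma~\ref{lem:socle}. The complexes $J^\bullet$ and $J^\bullet_x$ have cohomology only in degree $0$, equal to $D$ and $D_x$. The long exact sequence shows that $H^i_{\mathfrak m}(D)=0$ for $i\ge2$ and that $H^1_{\mathfrak m}(D)$ is the cokernel of $D\to D_x$. Now $x$ is injective on $S$, so it is surjective on $D$. Given $\delta/x^t\in D_x$, write $\delta=x^t\delta'$; then $\delta/x^t=\delta'/1$. Hence $H^1_{\mathfrak m}(D)=0$.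

\emph{The parameter is regular on $R$.} Let $M=(0:_Rx)$. The modules $M$ and $R/xR$ have finite length and are linked by
\[
0\to M\to R\to xR\to0,\qquad0\to xR\to R\to R/xR\to0 .
\]
Suppose $M\ne0$. Then $\operatorname{Tor}_s(M,S)\ne0$ by Lemma~\ref{lem:length}, and the same lemma and the second sequence give $\operatorname{Tor}_{s+1}(xR,S)\cong\operatorname{Tor}_{s+2}(R/xR,S)=0$. If $s\ge1$, the first sequence gives $\operatorname{Tor}_s(M,S)\cong\operatorname{Tor}_{s+1}(xR,S)=0$, a contradiction. If $s=0$, it shows that $M\otimes S\to S$ is injective; the image is killed by $x$, so it is zero, and $M\otimes S=0$, again a contradiction. Thus $M=0$ and $R$ is Cohen--Macaulay.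

\emph{The equality $s=0$.} Now $0\to R\xrightarrow{x}R\to0$ is a free resolution of $R/xR$. So $\operatorname{Tor}_i(R/xR,S)=0$ for $i\ge2$, and $\operatorname{Tor}_1(R/xR,S)=(0:_Sx)=0$. Since $\operatorname{Tor}_s(R/xR,S)\ne0$ by Lemma~\ref{lem:length}, we get $s=0$.

\medskip
Two ingredients must be generalized. The implication ``$x$ surjective on $D$, hence every $x^t$ surjective'' becomes Lemma~\ref{lem:powers}. The modules $R/xR$ and $M$ are $H_0(x;R)$ and $H_1(x;R)$; for $d$ parameters there are $d+1$ such modules, and a spectral sequence replaces the two short exact sequences.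

\section{Rigidity of Tor}\label{sec:rigid}

To apply Lemma~\ref{lem:socle}(b) to $S^\vee$ we need a bound on its local cohomology. Formula \eqref{eq:lc} involves all the sequences $\mathbf x^t$, while the hypothesis concerns only $\mathbf x$.

\begin{lemma}\label{lem:powers}
Let $\mathbf x$ be a system of parameters, $S$ a module and $c\ge0$ an integer with $H_i(\mathbf x;S)=0$ for all $i>c$. Then $H_i(\mathbf x^t;S)=0$ for all $i>c$ and $t\ge1$, and $H^i_{\mathfrak m}(S^\vee)=0$ for all $i>c$.
\end{lemma}

\begin{proof}
If $a$ acts injectively, or surjectively, on a module, then so does $a^t$. By \eqref{eq:crit}, vanishing of $H_i(a,\mathbf y;S)$ for all $i>c$ implies the same for $H_i(a^t,\mathbf y;S)$. Since the order of the elements does not matter, we may replace $x_1,\dots,x_d$ by their $t$th powers one at a time. By \eqref{eq:dual}, $H^i(\mathbf x^t;S^\vee)\cong H_i(\mathbf x^t;S)^\vee=0$ for $i>c$ and all $t$, and \eqref{eq:lc} gives the last claim.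
\end{proof}

\begin{proposition}[Rigidity]\label{prop:rigid}
Let $\mathbf x$, $S$ and $c$ be as in Lemma~\ref{lem:powers}. If $\operatorname{Tor}_n(k,S)=0$ for some $n\ge c$, then $\operatorname{Tor}_i(k,S)=0$ for all $i\ge n$.
\end{proposition}

\begin{proof}
Let $D=S^\vee$. By \eqref{eq:dual}, $\operatorname{Tor}_i(k,S)=0$ if and only if $\operatorname{Ext}^i(k,D)=0$. By Lemma~\ref{lem:powers}, $D$ satisfies the hypothesis of Lemma~\ref{lem:socle}(b), which gives the claim.
\end{proof}

\section{The top Koszul homology}\label{sec:top}

We cannot use the Auslander--Buchsbaum formula, since we control only $\operatorname{Tor}_i(M,S)$ for $M$ of finite length. The Koszul complex $K(\mathbf x)$ is suited to this: its terms are free, so tensoring it with $S$ or with a resolution of $S$ gives the same homology, and its homology modules have finite length. Since $H_0(\mathbf x;R)=R/(\mathbf x)\ne0$, we may put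
\[
q_0=\max\{q:H_q(\mathbf x;R)\ne0\}\ge0 .
\]

\begin{proposition}\label{prop:top}
Let $\mathbf x$ be a system of parameters and $S$ a module.
\begin{enumerate}
\item[(a)] If $\operatorname{Tor}_i(k,S)=0$ for all $i\ge0$, then $H_i(\mathbf x;S)=0$ for all $i$.
\item[(b)] Suppose that $\operatorname{Tor}_i(k,S)$ is zero for $i\gg0$ and nonzero for some $i$, and put $s=\max\{i:\operatorname{Tor}_i(k,S)\ne0\}$. Then $H_{s+q_0}(\mathbf x;S)\ne0$, and $H_i(\mathbf x;S)=0$ for $i>s+q_0$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $K=K(\mathbf x)$, let $F\to S$ be a free resolution, and consider the first-quadrant double complex $C_{p,q}=K_q\otimes F_p$. Each $K_q$ is free, so $K_q\otimes F$ is a resolution of $K_q\otimes S$, and the total complex of $C$ has homology $H_\bullet(\mathbf x;S)$. Filter the total complex by $p$. Since $F_p$ is free, $E^1_{p,q}=H_q(K\otimes F_p)=H_q(\mathbf x;R)\otimes F_p$, and taking homology in the $p$ direction gives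
\[
E^2_{p,q}=\operatorname{Tor}_p(H_q(\mathbf x;R),S)\Longrightarrow H_{p+q}(\mathbf x;S),\qquad d^r\colon E^r_{p,q}\to E^r_{p-r,\,q+r-1}.
\]
We use the following: $E^{r+1}$ is the homology of $(E^r,d^r)$; for fixed $(p,q)$ the module $E^r_{p,q}$ is a constant $E^\infty_{p,q}$ for large $r$; and $H_i(\mathbf x;S)$ has a finite filtration with quotients $E^\infty_{p,i-p}$.

Each $H_q(\mathbf x;R)$ is finitely generated and killed by $(\mathbf x)$, so it has finite length. In case (a), Lemma~\ref{lem:length} with $s=-1$ gives $E^2=0$, and the claim follows.

In case (b), the same lemma shows that $E^2_{p,q}=0$ for $p>s$, and $E^2_{p,q}=0$ for $q>q_0$ by the choice of $q_0$. So all pages are supported in the rectangle $0\le p\le s$, $0\le q\le q_0$. If $i>s+q_0$, no point of the rectangle has $p+q=i$, and $H_i(\mathbf x;S)=0$. Consider the corner $(s,q_0)$ and $r\ge2$. The differential leaving it lands in $E^r_{s-r,\,q_0+r-1}$, above the rectangle. The differential entering it starts in $E^r_{s+r,\,q_0-r+1}$, to the right of the rectangle. Both are zero, so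
\[
E^\infty_{s,q_0}=E^2_{s,q_0}=\operatorname{Tor}_s(H_{q_0}(\mathbf x;R),S),
\]
which is nonzero by Lemma~\ref{lem:length}. It is a subquotient of $H_{s+q_0}(\mathbf x;S)$.
\end{proof}

For $d=1$ and $M=H_1(x;R)\neq0$, the modules $\operatorname{Tor}_{s+2}(R/xR,S)$ and $\operatorname{Tor}_s(M,S)$ compared in Section~\ref{sec:low} are the source and the target of the differential $d^2$ that enters the corner.

\section{The depth formula and the Cohen--Macaulay property}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Proposition~\ref{prop:rigid} gives $\operatorname{Tor}_i(k,S)=0$ for all $i\ge n$. Since $H_c(\mathbf x;S)\ne0$, Proposition~\ref{prop:top}(a) shows that some $\operatorname{Tor}_i(k,S)$ is nonzero. So $s=\max\{i:\operatorname{Tor}_i(k,S)\ne0\}$ exists, and Proposition~\ref{prop:top}(b) gives $c=s+q_0$. By \eqref{eq:sens}, $q_0=d-\operatorname{depth}R$. Hence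
\[
s=c-(d-\operatorname{depth}R)=\operatorname{depth}R-(d-c).
\]
Example~\ref{ex:E} shows that the bound $n\ge c$ is sharp.
\end{proof}

Proposition~\ref{prop:top}(b) applies to every system of parameters, and neither $s$ nor $q_0$ depends on the choice. So under the hypotheses of Theorem~\ref{thm:general}, the depth of $S$ in the Koszul sense does not depend on $\mathbf x$.

\begin{example}\label{ex:E}
Let $R$ be Cohen--Macaulay of dimension $d\ge1$ and $S=E$. For a complex $P$ of finite free modules, $P\otimes E\cong\operatorname{Hom}(P,R)^\vee$: the natural map is an isomorphism for $R$, hence for each term of $P$. Taking for $P$ the Koszul complex or a resolution of $k$ by finite free modules, we obtain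
\[
H_i(\mathbf x;E)\cong H^i(\mathbf x;R)^\vee\cong H_{d-i}(\mathbf x;R)^\vee,\qquad\operatorname{Tor}_i(k,E)\cong\operatorname{Ext}^i(k,R)^\vee .
\]
By \eqref{eq:sens} the first module is nonzero only for $i=d$, so $c=d$. The second is zero for $i<d=\operatorname{depth}R$ and nonzero for $i=d$. Thus $\operatorname{Tor}_n(k,E)=0$ for every $n<c$, while $\operatorname{Tor}_c(k,E)\ne0$: vanishing in some, or even every, degree $n<c$ does not give vanishing in all degrees $i\ge n$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Since $\mathbf x$ is regular on $S$, we have $H_i(\mathbf x;S)=0$ for $i>0$ and $H_0(\mathbf x;S)=S/\mathbf xS\ne0$. So Theorem~\ref{thm:general} applies with $c=0$ and gives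
\[
0\le\max\{i:\operatorname{Tor}_i(k,S)\ne0\}=\operatorname{depth}R-d\le0 .
\]
Equality on the right says that $R$ is Cohen--Macaulay. Equality on the left says that $\operatorname{Tor}_i(k,S)=0$ for all $i\ge1$.
\end{proof}

No hypothesis of Theorem~\ref{thm:main} can be dropped. Let $R$ be a ring that is not Cohen--Macaulay, so that $d\ge1$. The injectivity of the $x_i$ gave $c=0$; without it, $S=R$ is a counterexample. The condition $S\ne\mathbf xS$ gave the existence of a nonzero Tor; without it, the flat algebra $S=R_{x_1}$ is a counterexample, since $x_1$ acts bijectively and $S/x_1S=0$. The vanishing of $\operatorname{Tor}_n(k,S)$ is needed as well.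

\begin{example}\label{ex:notor}
Let $k$ be a field, $R=k[[x,y]]/(x^2,xy)$ and $S=R/xR=k[[y]]$. Here $d=1$ and $y$ is a parameter, since $R/yR=k[x]/(x^2)$. It is regular on $S$, so $S$ is a big Cohen--Macaulay algebra. But $xR\cong k$, so $\operatorname{depth}R=0$ and $R$ is not Cohen--Macaulay. The sequence $0\to xR\to R\to S\to0$, in which $k\otimes xR\to k\otimes R$ is zero, gives $\operatorname{Tor}_n(k,S)\cong\operatorname{Tor}_{n-1}(k,k)$ for $n\ge1$. These modules are all nonzero: otherwise $k$ would have finite projective dimension, equal to $\operatorname{depth}R-\operatorname{depth}k=0$, and $k$ is not free.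
\end{example}

\section{Flatness of the completion}\label{sec:flat}

We first show that flatness of $S$ itself cannot be expected.

\begin{example}\label{ex:notflat}
Let $k$ be a field, $R=k[[x,y]]$, $T=R_x/yR_x=k((x))$ and $S=R\times T$. The element $x$ acts injectively on $R$ and bijectively on $T$. So $x$ is injective on $S$ and $S/xS=R/xR=k[[y]]$; on this ring $y$ is injective, and $S/(x,y)S=k\ne0$. Thus $S$ is a big Cohen--Macaulay algebra. For $i\ge1$ we have $\operatorname{Tor}_i(k,S)=\operatorname{Tor}_i(k,T)=0$, because $x$ acts bijectively on $T$. But $S$ is not flat: $y$ is injective on $R$ and kills $0\times T\ne0$.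
\end{example}

In this example $\mathfrak m^tT=T$ for all $t$, so $\widehat S=R$: completion removes the factor that obstructs flatness. In general $\widehat S$ is built from the modules $S/\mathfrak m^tS$, and these are controlled by Tor against modules of finite length.

We use the following facts. For inverse systems indexed by the positive integers, $\varprojlim$ is left exact, and it preserves the exactness of $0\to A_t\to A'_t\to A''_t\to0$ if the maps $A_{t+1}\to A_t$ are surjective. A module $N$ over a ring $\Lambda$ is flat if $\operatorname{Tor}_1^\Lambda(\Lambda/I,N)=0$, equivalently if $I\otimes_\Lambda N\to N$ is injective, for all finitely generated ideals $I$. A flat $R$-module $N$ is \emph{faithfully flat} if $M\otimes N\ne0$ for all $M\ne0$. It suffices that $k\otimes N\ne0$, because $k$ is a quotient of a cyclic submodule of $M$. The Artin--Rees lemma says that for finitely generated modules $Q'\subseteq Q$ there is $a\geq0$ with $Q'\cap\mathfrak m^{t+a}Q\subseteq\mathfrak m^tQ'$ for all $t$.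

\begin{lemma}\label{lem:compl}
For every module $S$ and every $t\ge1$, the map $S/\mathfrak m^tS\to\widehat S/\mathfrak m^t\widehat S$ is an isomorphism.
\end{lemma}

\begin{proof}
The composite of $S\to\widehat S$ with the projection $\widehat S\to S/\mathfrak m^tS$ is the quotient map. So the projection is surjective, and it suffices to show that its kernel $\varprojlim_u\mathfrak m^tS/\mathfrak m^{t+u}S$ equals $\mathfrak m^t\widehat S$. Let $f_1,\dots,f_r$ generate $\mathfrak m^t$ and let $\phi\colon S^r\to\mathfrak m^tS$ be the surjection $(\sigma_j)\mapsto\sum f_j\sigma_j$. Since $\phi(\mathfrak m^uS^r)=\mathfrak m^{t+u}S$, there are exact sequences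
\[
0\to(\ker\phi+\mathfrak m^uS^r)/\mathfrak m^uS^r\to S^r/\mathfrak m^uS^r\to\mathfrak m^tS/\mathfrak m^{t+u}S\to0 .
\]
The left terms are compatible quotients of $\ker\phi$, so their transition maps are surjective. Hence $\widehat S^{\,r}\to\varprojlim_u\mathfrak m^tS/\mathfrak m^{t+u}S$ is surjective. As a map to $\widehat S$ it is again given by $f_1,\dots,f_r$, so its image is $\mathfrak m^t\widehat S$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:flat}]
The implication (1)$\Rightarrow$(2) is part of Theorem~\ref{thm:main}, and (2)$\Rightarrow$(1) is trivial.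

\smallskip
\noindent\emph{(2)$\Rightarrow$(3).} Put $R_t=R/\mathfrak m^t$ and $S_t=S/\mathfrak m^tS$. For an $R_t$-module $N$ we have $N\otimes S=N\otimes S_t=N\otimes_{R_t}S_t$.

\emph{Step 1: $S_t$ is flat over $R_t$.} Let $I$ be an ideal of $R_t$. The module $R_t/I$ has finite length, so $\operatorname{Tor}_1(R_t/I,S)=0$ by (2) and Lemma~\ref{lem:length}. Hence $I\otimes S\to R_t\otimes S$ is injective, and this is the map $I\otimes_{R_t}S_t\to S_t$.

\emph{Step 2: an exact functor.} Tensor products need not commute with inverse limits, so we take the limit after tensoring and compare later. For finitely generated $Q$ put $\Phi(Q)=\varprojlim_tQ\otimes S_t$. We claim that $\Phi$ is exact on finitely generated modules. Let $0\to Q'\to Q\to Q''\to0$ be exact. Tensor the exact sequence of $R_t$-modules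
\[
0\to Q'/(Q'\cap\mathfrak m^tQ)\to Q/\mathfrak m^tQ\to Q''/\mathfrak m^tQ''\to0
\]
with $S_t$ over $R_t$. By Step 1 we obtain exact sequences
\[
0\to A_t\to Q\otimes S_t\to Q''\otimes S_t\to0,\qquad A_t=\bigl(Q'/(Q'\cap\mathfrak m^tQ)\bigr)\otimes S .
\]
The maps $A_{t+1}\to A_t$ are surjective, so $0\to\varprojlim A_t\to\Phi(Q)\to\Phi(Q'')\to0$ is exact. It remains to identify $\varprojlim A_t$ with $\Phi(Q')=\varprojlim B_t$, where $B_t=Q'\otimes S_t=(Q'/\mathfrak m^tQ')\otimes S$. With $a$ as in the Artin--Rees lemma, the inclusions $\mathfrak m^tQ'\subseteq Q'\cap\mathfrak m^tQ$ and $Q'\cap\mathfrak m^{t+a}Q\subseteq\mathfrak m^tQ'$ give maps $\pi_t\colon B_t\to A_t$ and $\rho_t\colon A_{t+a}\to B_t$. All maps in sight are induced by the identity of $Q'\otimes S$. So $\pi$ and $\rho$ commute with the transition maps, and $\pi_t\rho_t\colon A_{t+a}\to A_t$ and $\rho_t\pi_{t+a}\colon B_{t+a}\to B_t$ are transition maps. The induced maps on limits are therefore inverse to each other, and the composite $\Phi(Q')\to\varprojlim A_t\to\Phi(Q)$ is the map induced by $Q'\to Q$.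

\emph{Step 3: $\Phi(Q)\cong Q\otimes\widehat S$.} The projections $\widehat S\to S_t$ give a natural map $Q\otimes\widehat S\to\Phi(Q)$. It is an isomorphism for $Q=R$, hence for finite free $Q$. Both functors are right exact on finitely generated modules, so a presentation $G'\to G\to Q\to0$ by finite free modules identifies both sides with the cokernel of the same map. Thus $-\otimes\widehat S$ is exact on finitely generated modules, and $\widehat S$ is flat. Finally, $k\otimes S_t=S/\mathfrak mS$ for all $t$, so $k\otimes\widehat S\cong\Phi(k)=S/\mathfrak mS$, which is nonzero by \eqref{eq:nak}.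

\smallskip
\noindent\emph{(3)$\Rightarrow$(2).} The modules $S$ and $\widehat S$ agree modulo each $\mathfrak m^t$, so we need a description of $\operatorname{Tor}_i(k,S)$ that depends only on these quotients. Let $D=S^\vee$ and $L=\Gamma_{\mathfrak m}(D)$, and let $J^\bullet$, $I^\bullet$ be as in Lemma~\ref{lem:socle}. Since $H_i(\mathbf x;S)=0$ for $i>0$, Lemma~\ref{lem:powers} gives $H^i(I^\bullet)=H^i_{\mathfrak m}(D)=0$ for $i>0$, so $I^\bullet$ is an injective resolution of $L$. By Lemma~\ref{lem:socle}(a) and \eqref{eq:dual},
\[
\operatorname{Ext}^i(k,L)\cong\operatorname{Ext}^i(k,D)\cong\operatorname{Tor}_i(k,S)^\vee .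
\]
For any module $N$, the elements of $N^\vee$ killed by $\mathfrak m^t$ form the submodule $(N/\mathfrak m^tN)^\vee$. By Lemma~\ref{lem:compl}, the map $S\to\widehat S$ therefore induces an isomorphism
\[
\Gamma_{\mathfrak m}\bigl((\widehat S)^\vee\bigr)=\bigcup_t(\widehat S/\mathfrak m^t\widehat S)^\vee\cong\bigcup_t(S/\mathfrak m^tS)^\vee=L .
\]
If $\widehat S$ is flat, the functor $\operatorname{Hom}(-,(\widehat S)^\vee)=(-\otimes\widehat S)^\vee$ is exact, so $(\widehat S)^\vee$ is injective, and so is $L$. Then $\operatorname{Ext}^i(k,L)=0$ and $\operatorname{Tor}_i(k,S)=0$ for all $i\ge1$.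

\smallskip
\noindent\emph{Purity.} Let $S$ be a commutative algebra. Then $\widehat S$ is a commutative ring and $R\to\widehat S$ is a faithfully flat ring map. Such a map is pure. Indeed, let $N$ be the kernel of $\iota\colon M\to M\otimes\widehat S$. The map $\iota\otimes\widehat S$ has a left inverse, given by the multiplication of $\widehat S$, and its kernel is $N\otimes\widehat S$ by flatness. So $N\otimes\widehat S=0$ and $N=0$. Since $\iota$ factors as $M\to M\otimes S\to M\otimes\widehat S$, the first map is injective, and $R\to S$ is pure. For $M=R/I$ this says that $R/I\to S/IS$ is injective.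

The last assertion is Example~\ref{ex:notflat}.
\end{proof}

\begin{remark}
In (2)$\Rightarrow$(3) the hypothesis on $S$ is used only through $S\ne\mathfrak mS$. In (3)$\Rightarrow$(2) it is used to make $I^\bullet$ a resolution, and it cannot be omitted. Let $R$ be complete and Cohen--Macaulay of dimension $d\ge1$, and let $S=R\oplus E$. By Example~\ref{ex:E}, $E=\mathfrak mE$, so $\widehat S=R$, while $\operatorname{Tor}_d(k,S)\ne0$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{AM}
Mohsen Asgharzadeh and Elham Mahdavi, \emph{Non-Noetherian Bass and Betti numbers}, arXiv:2606.20391 (2026).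

\end{thebibliography}
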